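# Degree powers of minimally $t$-connected and minimally $t$-edge-connected graphs

## Eventually $K_{t,n-t}$ has the largest degree power

**Theorem 1.** Let $t\ge 2$ be an integer, let $p>1$ be real, and put
$$f(p,t)=(5p+1)\,t\quad (p\ge 2),\qquad f(p,t)=t+\frac{12t}{p-1}\quad (1<p<2).$$
If $G$ is a minimally $t$-connected or minimally $t$-edge-connected graph with $n\ge f(p,t)$ vertices, then $e_p(G)\le e_p(K_{t,n-t})$, with equality if and only if $G\cong K_{t,n-t}$.

All graphs are finite, undirected and simple (multigraphs will be announced). The quantity in the theorem is the degree power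
$$e_p(G)=\sum_{v\in V(G)}d_G(v)^p ,$$
and $K_{t,n-t}$ is the complete bipartite graph with parts of sizes $t$ and $n-t$, so that $e_p(K_{t,n-t})=t(n-t)^p+(n-t)t^p$.

The theorem answers a question from Yufei Chang, Xiaodan Chen, Shuting Zhang, "Extremal results on degree powers in some classes of graphs", arXiv:2312.07005 (2023). For integers $p>1$ and $t\ge2$, they ask whether there is a threshold $f(p,t)$, depending only on $p$ and $t$, such that among all minimally $t$-(edge)-connected graphs on $n\ge f(p,t)$ vertices the graph $K_{t,n-t}$ is the unique maximizer of $e_p$. The answer is yes, for all integers $p>1$ and $t\ge 2$ and in both versions.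

Since $p>1$, the sum $e_p$ rewards a few very large degrees. A graph that is only just $t$-connected has few edges, so its degrees cannot all be large. The theorem says that the best compromise is to have exactly $t$ vertices joined to everything else and no other edges. This is true only when $n$ is large compared with $p$ and $t$. Two further theorems, stated where they are proved, say how large: Theorem 2 shows that for integers $p\ge2$ a threshold of order $pt$ is really needed (in the vertex version, for $t\ge 3$), and Theorem 3 describes situations in the vertex version where $p$ plays no role.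

## Minimal connectivity: definitions and small examples

A graph is **$t$-connected** if it has more than $t$ vertices and remains connected after the deletion of any set of fewer than $t$ vertices. It is **$t$-edge-connected** if it has at least two vertices and remains connected after the deletion of any set of fewer than $t$ edges. For a vertex set $X$ write $\delta_G(X)$ for the set of edges with exactly one end in $X$ (an edge cut, when $X$ is nonempty and proper) and $d_G(X)=|\delta_G(X)|$. Then $t$-edge-connected means $d_G(X)\ge t$ for every nonempty proper subset $X$ of $V(G)$.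

**Definition.** $G$ is *minimally $t$-connected* if $G$ is $t$-connected but $G-e$ is not, for every edge $e$. It is *minimally $t$-edge-connected* if $G$ is $t$-edge-connected but $G-e$ is not, for every edge $e$.

In either case every degree is at least $t$. In the edge version take $X=\{v\}$. In the vertex version, if $d(v)\le t-1$, deleting $N(v)$ isolates $v$ while at least one other vertex remains.

A convenient test for minimality is this: if $G$ is $t$-(edge)-connected and every edge has an end of degree $t$, then $G$ is minimal, because deleting an edge creates a vertex of degree $t-1$.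

Some examples follow.

- The cycle $C_4$ is minimally $2$-connected. Adding a chord gives a $2$-connected graph that is not minimal, since deleting the chord leaves $C_4$.
- The *windmill* $W_k$ consists of $k\ge1$ triangles sharing one vertex. It is connected and every edge lies on a cycle, so it is $2$-edge-connected. Every edge has an end of degree $2$, so it is minimally $2$-edge-connected. For $k\ge2$ it is not $2$-connected, because the common vertex is a cutvertex.
- $K_{t,n-t}$ with $n\ge 2t$ is minimal in both senses. After deleting at most $t-1$ vertices each part still has a vertex, so what remains is a complete bipartite graph with two nonempty parts, hence connected; thus it is $t$-connected. By Whitney's inequality (connectivity is at most edge-connectivity) it is $t$-edge-connected. Every edge has an end of degree $t$.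

So for $n\ge 2t$ the graph $K_{t,n-t}$ competes in both versions.

## Windmills against $K_{2,n-2}$, by hand

Take $t=2$ and $n=3$. The triangle $K_3$ is minimal in both senses, and
$$e_p(K_3)=3\cdot 2^p>2+2^p=e_p(K_{2,1}).$$
So the inequality fails for $n=3$, and a threshold cannot be avoided.

Next compare $W_k$ with $K_{2,n-2}$, where $n=2k+1$. The windmill has one vertex of degree $2k$ and $2k$ vertices of degree $2$, so
$$e_p(W_k)-e_p(K_{2,2k-1})=(2k)^p+2k\cdot 2^p-2(2k-1)^p-(2k-1)2^p=(2k)^p+2^p-2(2k-1)^p.$$
For $p=2$ this equals $-4k^2+8k+2$: it is $6$ for $k=1$, it is $2$ for $k=2$, and it is negative for every $k\ge3$. So for $p=2$ the windmill beats $K_{2,n-2}$ at $n=5$ (namely $32$ against $30$) and loses from $n=7$ on.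

For general $p$, Bernoulli's inequality gives $\left(1+\frac1{2k-1}\right)^p\ge1+\frac p{2k-1}\ge2$ whenever $2k-1\le p$. In that range the windmill wins. Hence in the edge version the threshold must grow with $p$.

The competitor has one vertex of degree $n-1$, which is larger than $n-t$. One huge vertex beats $t$ slightly smaller ones when $p$ is large compared with $n$. This is the effect that the proof must control.

## The chord bound and the vertices of degree above $n-t$

We first change variables so that the target becomes clean. Put
$$x_v=d(v)-t\ge0,\qquad g(x)=(t+x)^p-t^p,\qquad M=n-2t .$$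
Then $e_p(G)=nt^p+\sum_v g(x_v)$ and
$$e_p(K_{t,n-t})=t(n-t)^p+(n-t)t^p=nt^p+t\,g(M).$$
So the assertion of Theorem 1 is
$$\sum_v g(x_v)\le t\,g(n-2t),\quad\text{with equality if and only if }G\cong K_{t,n-t}. \tag{1}$$
The function $g$ is increasing on $[0,\infty)$, $g(0)=0$, and $g''(x)=p(p-1)(t+x)^{p-2}>0$, so $g$ is strictly convex. On an interval $[0,B]$ with $B>0$ it lies below its chord:
$$g(x)\le\frac{x}{B}\,g(B)\quad(0\le x\le B),\qquad\text{strictly for }0<x<B. \tag{2}$$
In particular $g(x)/x$ is strictly increasing on $(0,\infty)$.

The natural first attempt is to combine (2) with an edge count. Suppose we knew that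

- (A) every degree is at most $n-t$, that is, $x_v\le M$ for all $v$, and
- (B) $e(G)\le t(n-t)$, that is, $\sum_v x_v=2e(G)-tn\le tn-2t^2=tM$.

Then, for $M>0$, (2) with $B=M$ gives $\sum_v g(x_v)\le\frac{g(M)}M\sum_v x_v\le t\,g(M)$, which is the inequality in (1).

The attempt stops at (A). The windmill has a vertex of degree $n-1$, for every odd $n$. If we only use $x_v\le B:=n-1-t$, then even granting (B) the chord bound gives
$$\sum_v g(x_v)\le tM\cdot\frac{g(B)}{B},$$
and this exceeds $t\,g(M)$ for every $n>2t$, because $B>M$ and $g(x)/x$ is strictly increasing. For fixed $p$ and $t$ the two bounds have ratio tending to $1$ as $n\to\infty$, but (1) is an exact inequality with an equality case, so a lossy bound is useless. A vertex of degree above $n-t$ is a real gain for the competitor, and we must find the loss that it pays for it.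

Here is where the loss comes from. Two vertices of degree somewhat above $n/2$ have more than $t$ common neighbours, and in a minimal graph such vertices cannot be adjacent. So the vertices above the halfway mark form an independent set $L$.

If $|L|\ge t$, independence alone forces (A), and we shall see that it gives (B) too. If $|L|=s<t$, the vertices of $L$ may have degree up to $n-s>n-t$, but there are fewer than $t$ of them, and all other vertices are below the halfway mark. There the chord of $g$ has a slope smaller by a factor of about $2^{1-p}$.

A rough count for $n$ much larger than $pt$ shows what to expect. Write $\sigma=t-s$. Raising the degrees of $s$ vertices from $n-t$ to at most $n-s=n-t+\sigma$ gains about $s\cdot\frac{p\sigma}{n}\,n^p\le\sigma\,\frac{pt}{n}\,n^p$. The remaining degree budget is about $\sigma n$. Spent on vertices of excess about $n/2$, it yields only about $2\sigma(n/2)^p=\sigma2^{1-p}n^p$ instead of $\sigma n^p$. So the gain is about $\sigma\frac{pt}n n^p$ and the loss about $\sigma(1-2^{1-p})n^p$. The loss wins once $n$ is large compared with $pt/(1-2^{1-p})$, which is of order $pt$ for $p\ge2$ and of order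 $t/(p-1)$ for $p$ near $1$. These are the two shapes of $f(p,t)$. The proof below makes this exact.

## Adjacent vertices have at most $t-1$ common neighbours

From here until the end of the proof of Theorem 1, $G$ is minimally $t$-connected or minimally $t$-edge-connected on $n$ vertices.

**Lemma 1.** Two adjacent vertices $u,v$ have at most $t-1$ common neighbours.

*Proof.* Suppose $u,v$ are adjacent and have at least $t$ common neighbours.

*Edge version.* Since $G-uv$ is not $t$-edge-connected, it has an edge cut with fewer than $t$ edges. This cut separates $u$ from $v$; otherwise adding $uv$ back would not change it, and it would be a cut of $G$ with fewer than $t$ edges. But the $t$ common neighbours $w$ give $t$ paths $u\,w\,v$ in $G-uv$ that are pairwise edge-disjoint, and each of them contains an edge of the cut. This is a contradiction.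

*Vertex version.* $G-uv$ has more than $t$ vertices and is not $t$-connected, so there is a set $S$ with $|S|\le t-1$ such that $G-uv-S$ is disconnected. The graph $G-S$ is connected. Hence $u,v\notin S$, since otherwise $G-uv-S=G-S$. Moreover $u$ and $v$ lie in different components of $G-uv-S$, since otherwise adding $uv$ would not make it connected. A common neighbour of $u$ and $v$ outside $S$ would join these two components. So $S$ contains all common neighbours, of which there are at least $t>|S|$, a contradiction. $\square$

Now let
$$L=\{v\in V(G):2d(v)\ge n+t+1\}.$$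
For distinct $u,v\in L$,
$$|N(u)\cap N(v)|=d(u)+d(v)-|N(u)\cup N(v)|\ge d(u)+d(v)-n\ge t+1,$$
so by Lemma 1 the set $L$ is independent. Consequently each vertex of $L$ has degree at most $n-|L|$. Since $n>t$, we have $n+t+1>2t$, so vertices of $L$ have degree greater than $t$. Vertices outside $L$ satisfy $d(v)\le\frac{n+t}2$.

## Counting edges: small cuts, contraction, and Mader's forest

We now want a form of (B) that improves with the number of high-degree vertices: $e(G)\le t(n-s)$ when there are $s$ of them, $1\le s\le t$. The edge version and the vertex version need different tools.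

**Lemma 2.** Let $J$ be a loopless multigraph on $q\ge1$ vertices in which every edge lies in an edge cut $\delta_J(X)$ of size at most $t$. Then $e(J)\le t(q-1)$.

*Proof.* We show $e(J[S])\le t(|S|-1)$ for every nonempty $S\subseteq V(J)$, by induction on $|S|$; the case $S=V(J)$ is the claim. If $J[S]$ has no edge, in particular if $|S|=1$, the bound is clear. Otherwise take an edge of $J[S]$ and a cut $\delta_J(X)$ of size at most $t$ containing it. One end of the edge lies in $S\cap X$ and the other in $S\setminus X$, so both sets are nonempty and smaller than $S$. At most $t$ edges run between them, since all of these lie in $\delta_J(X)$. Therefore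
$$e(J[S])\le e(J[S\cap X])+e(J[S\setminus X])+t\le t(|S\cap X|-1)+t(|S\setminus X|-1)+t=t(|S|-1).\ \square$$

*Example.* Contract the part of size $t$ in $K_{t,n-t}$ to one vertex and keep parallel edges. The result is one vertex joined to each of $n-t$ others by $t$ parallel edges, so $q=n-t+1$ and $e=t(n-t)=t(q-1)$. Every edge lies in the $t$-edge cut around its end outside the contracted vertex. So equality occurs in Lemma 2, and the contraction in this example is the one used below.

For the vertex version we use one cited theorem.

**Theorem (Mader, *Ecken vom Grad $n$ in minimalen $n$-fach zusammenhängenden Graphen*, Arch. Math. 23 (1972) 219–224).** Every cycle of a minimally $t$-connected graph contains a vertex of degree $t$. Equivalently, the set $V_{>t}=\{v:d(v)>t\}$ induces a forest.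

Let $m=|V_{>t}|$. Every edge not inside $V_{>t}$ has an end among the $n-m$ vertices of degree $t$, so there are at most $t(n-m)$ such edges. A forest on $m\ge1$ vertices has at most $m-1$ edges. Hence, in the vertex version,
$$e(G)\le t(n-m)+e(G[V_{>t}])\le t(n-m)+m-1\qquad(m\ge1). \tag{3}$$

Mader's statement is false for edge-connectivity. Take a triangle and attach one further triangle at each of its vertices. This graph is connected and every edge lies on a cycle, so it is $2$-edge-connected. Any two edges of one of its triangles form an edge cut, so every edge lies in a cut of size $2$ and the graph is minimally $2$-edge-connected. But the three vertices of the central triangle have degree $4$. This is why the edge version is treated separately, through Lemma 2.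

**Lemma 3.** (i) $e(G)\le t(n-1)$. (ii) Let $L'$ be an independent set of $s$ vertices, $1\le s\le t$, all of degree greater than $t$, any two of which have at least $t+1$ common neighbours. Then $e(G)\le t(n-s)$.

*Proof, edge version.* First we show that every edge lies in a $t$-edge cut. Given an edge $e$, the graph $G-e$ has a cut $\delta_{G-e}(X)$ of size at most $t-1$. Since $d_G(X)\ge t$, the edge $e$ must belong to $\delta_G(X)$, and $d_G(X)=t$. Lemma 2 with $J=G$ gives (i).

For (ii), no $t$-edge cut separates two vertices of $L'$, because two such vertices are joined by $t+1$ edge-disjoint paths of length $2$. Contract $L'$ to a single vertex, keeping parallel edges. As $L'$ is independent, no loops arise and no edge is lost. Call the resulting multigraph $J$; it has $n-s+1$ vertices. Each edge of $G$ lies in a $t$-edge cut $\delta_G(X)$ that has all of $L'$ on one side, so this cut survives as a cut of $J$ with the same edges. Thus every edge of $J$ lies in a cut of size $t$, and Lemma 2 gives $e(G)=e(J)\le t(n-s)$.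

*Proof, vertex version.* (i) If $m=0$, all degrees are $t$ and $e(G)=tn/2\le t(n-1)$. If $m\ge1$, then (3) gives
$$e(G)\le t(n-m)+m-1=t(n-1)-(t-1)(m-1)\le t(n-1).$$

(ii) Here $L'\subseteq V_{>t}$, so $m\ge s\ge1$. If $m=s$, then $V_{>t}=L'$ is independent, and the first inequality in (3) gives $e(G)\le t(n-s)$. If $m>s$, then
$$e(G)\le t(n-m)+m-1=t(n-s)-(t-1)(m-s)+s-1\le t(n-s)-(t-1)+(s-1)\le t(n-s),$$
where the last step uses $s\le t$. $\square$

Now let $n\ge f(p,t)$ as in Theorem 1. If $p\ge2$ then $f(p,t)\ge 11t$, and if $1<p<2$ then $f(p,t)>13t$. So $n\ge11t\ge3t+1$. In particular $M=n-2t>0$. We split the proof of (1) according to $|L|$.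

## The case $|L|\ge t$: independence gives both (A) and (B)

**Step 1: the degree bound (A).** Vertices of $L$ have degree at most $n-|L|\le n-t$. The others have degree at most $\frac{n+t}2$, which is at most $n-t$ because $n\ge3t$. So $0\le x_v\le M$ for all $v$.

**Step 2: the edge bound (B).** Any two vertices of $L$ have at least $t+1$ common neighbours, $L$ is independent, and its vertices have degree greater than $t$. So Lemma 3(ii) applies to any $t$-element subset of $L$ and gives $e(G)\le t(n-t)$. Hence $\sum_v x_v=2e(G)-tn\le tM$.

**Step 3: the inequality.** By (2) with $B=M$,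
$$\sum_v g(x_v)\le\frac{g(M)}M\sum_v x_v\le t\,g(M).$$

**Step 4: the equality case.** Suppose equality holds. By the strict part of (2), every $x_v$ is $0$ or $M$, and $\sum_v x_v=tM$. So exactly $t$ vertices have degree $n-t$ and all others have degree $t$. Since $n\ge3t+1$, we have $2(n-t)\ge n+t+1$. So the $t$ vertices of degree $n-t$ lie in $L$ and are pairwise nonadjacent. Each has $n-t$ neighbours among the $n-t$ remaining vertices, so it is adjacent to all of them. The remaining vertices thus already have $t$ neighbours and, having degree $t$, have no further edges. Therefore $G\cong K_{t,n-t}$. Conversely, $K_{t,n-t}$ gives equality trivially.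

## The case $|L|<t$: a chord up to the halfway mark

Let $s=|L|\le t-1$. We show strict inequality in (1). Put $K=\frac{n-t}2>0$.

**Step 1: convexity on two ranges.** The purpose is to charge the vertices outside $L$ at the low slope $g(K)/K$ and to treat those in $L$ by their maximal degree. Let
$$h(x)=g(x)-\frac{g(K)}K\,x .$$
The function $h$ is convex with $h(0)=h(K)=0$. So $h\le0$ on $[0,K]$. On $[K,\infty)$ it is nondecreasing: its slopes there are at least its slope over $[0,K]$, which is $0$.

For $v\notin L$ we have $x_v\le\frac{n+t}2-t=K$, so $h(x_v)\le0$. For $v\in L$ we have $x_v\ge\frac{n+t+1}2-t>K$, and $x_v\le n-s-t$ because $L$ is independent. So $h(x_v)\le h(n-s-t)$. Hence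
$$\sum_v g(x_v)=\sum_v h(x_v)+\frac{g(K)}K\sum_v x_v\le s\,g(n-s-t)+\frac{g(K)}K\Big(\sum_v x_v-s(n-s-t)\Big).$$

**Step 2: the remaining degree budget.** If $s\ge1$, Lemma 3(ii) with $L'=L$ gives $\sum_v x_v=2e(G)-tn\le2t(n-s)-tn=t(n-2s)$. If $s=0$, Lemma 3(i) gives $\sum_v x_v\le t(n-2)\le tn$. So in all cases $\sum_v x_v\le t(n-2s)$. Since
$$t(n-2s)-s(n-s-t)=tn-ts-sn+s^2=(t-s)(n-s),$$
we obtain
$$\sum_v g(x_v)\le s\,g(n-s-t)+\frac{g(K)}K(t-s)(n-s). \tag{4}$$
It remains to prove
$$t\,g(n-2t)-s\,g(n-s-t)>\frac{g(K)}K(t-s)(n-s). \tag{5}$$
No graphs are left; (5) is an inequality between numbers.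

**Step 3: normalization.** The purpose is to measure everything in units of $\sigma b^p$, where
$$b=n-t,\qquad\sigma=t-s\in[1,t],\qquad y=\frac tb .$$
Then $g(n-2t)=b^p-t^p$. Also $n-s=b+\sigma$, so $g(n-s-t)=(b+\sigma)^p-t^p$. Finally $K=b/2$ and $g(K)=(\tfrac b2+t)^p-t^p$. The left side of (5) is
$$t(b^p-t^p)-(t-\sigma)\big((b+\sigma)^p-t^p\big)=t\,b^p-(t-\sigma)(b+\sigma)^p-\sigma t^p ,$$
and the right side is $\frac2b\big[(\tfrac b2+t)^p-t^p\big]\sigma(b+\sigma)$. Dividing by $\sigma b^p$ turns (5) into
$$\frac{t-(t-\sigma)(1+\sigma/b)^p}{\sigma}-y^p>2\Big(1+\frac\sigma b\Big)\Big[\big(\tfrac12+y\big)^p-y^p\Big]. \tag{6}$$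

**Step 4: a lower bound for the left side of (6).** We claim that it is at least $1-py-y^p$; this bounds the gain from degrees above $n-t$ uniformly in $\sigma$. Let $\theta=\sigma/t\in(0,1]$ and $z=py$. Since $n\ge f(p,t)$, we have $y\le\frac1{5p}$ if $p\ge2$ and $y\le\frac{p-1}{12}$ if $1<p<2$. So $z\le\frac15$ in the first case and $z<\frac16$ in the second; in both, $z<1$. As $\sigma/b=\theta y$,
$$(t-\sigma)\Big(1+\frac\sigma b\Big)^p\le t(1-\theta)e^{p\theta y}=t\,\varphi(\theta),\qquad\varphi(\theta)=(1-\theta)e^{z\theta}.$$
We compute $\varphi'(\theta)=e^{z\theta}\big(z(1-\theta)-1\big)$ and $\varphi''(\theta)=z\,e^{z\theta}\big(z(1-\theta)-2\big)\le0$ on $[0,1]$. So $\varphi$ is concave there and lies below its tangent at $0$: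
$$\varphi(\theta)\le\varphi(0)+\varphi'(0)\theta=1-(1-z)\theta .$$
Hence the fraction in (6) is at least $\frac{t(1-z)\theta}\sigma=1-z=1-py$.

**Step 5: an upper bound for the right side of (6).** Since $\sigma\le t$, we have $\sigma/b\le y$. Since also $2(1+y)y^p\ge y^p$, the right side of (6) is at most
$$2(1+y)\big[(\tfrac12+y)^p-y^p\big]\le2(1+y)(\tfrac12+y)^p-y^p=2^{1-p}(1+y)(1+2y)^p-y^p .$$

The two terms $-y^p$ match. So (6), and with it (5), follows from
$$1-py>2^{1-p}(1+y)(1+2y)^p, \tag{7}$$
and this is where the size of $f(p,t)$ is used.

**Lemma 4.** Let $y>0$ satisfy $y\le\frac1{5p}$ if $p\ge2$, and $y\le\frac{p-1}{12}$ if $1<p<2$. Then (7) holds.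

*Proof for $p\ge2$.* The left side of (7) decreases in $y$ and the right side increases, so it suffices to take $y=\frac1{5p}$. Then the left side is $0.8$, and the right side is
$$\psi(p)=2^{1-p}\Big(1+\frac{0.2}p\Big)\Big(1+\frac{0.4}p\Big)^p .$$
We show that $\psi$ is decreasing on $[2,\infty)$. In $\ln\psi(p)=(1-p)\ln2+\ln(1+\frac{0.2}p)+p\ln(1+\frac{0.4}p)$ the middle term is decreasing. With $u=0.4/p\le0.2$, the derivative of the last term is $\ln(1+u)-\frac u{1+u}$. Hence
$$(\ln\psi)'\le-\ln2+\ln(1+u)-\frac u{1+u}\le-\ln2+u-\frac u{1+u}=-\ln2+\frac{u^2}{1+u}<0,$$
because $\frac{u^2}{1+u}\le0.04$. So $\psi(p)\le\psi(2)=\frac12\cdot1.1\cdot1.2^2=0.792<0.8$.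

*Proof for $1<p<2$.* We compare logarithms. Using $\ln(1+x)\le x$, the logarithm of the right side of (7) is at most
$$-(p-1)\ln2+y+2py\le-(p-1)\ln2+5y .$$
On the left, $py\le\frac{p(p-1)}{12}<\frac16$. For $0\le a<1$ we have $\ln(1-a)=-\ln\big(1+\frac a{1-a}\big)\ge-\frac a{1-a}$, so
$$\ln(1-py)\ge-\frac{py}{1-py}\ge-\frac65\,py\ge-2.4\,y .$$
So it is enough that $7.4y<(p-1)\ln2$. Indeed $7.4y\le\frac{7.4}{12}(p-1)<0.62(p-1)<(p-1)\ln2$. $\square$

By Step 4, $y=\frac t{n-t}$ satisfies the hypothesis of Lemma 4. So (7), (6) and (5) hold, and (4) gives $\sum_v g(x_v)<t\,g(n-2t)$ when $|L|<t$. Together with the case $|L|\ge t$ this proves Theorem 1. $\blacksquare$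

For integers $p\ge2$ the question is thereby settled affirmatively with $f(p,t)=(5p+1)t$ in both versions. Mader's theorem was used only for the vertex version; the edge version is self-contained.

## Joins that beat $K_{t,n-t}$ when $n-t\le p(t-1)$

A threshold is called valid if the statement of the problem holds for all $n$ at or above it; thresholds may be taken to be integers. The *join* of two graphs is their disjoint union together with all edges between them. For example, the windmill $W_k$ is the join of a single vertex with a perfect matching on $2k$ vertices. The next theorem generalizes the windmill computation.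

**Theorem 2.** Let $p\ge2$ be an integer.

(a) Edge version, $t\ge2$: the statement fails for each $n$ with $t-1\le n-t\le p(t-1)$ and $n-t$ odd. Hence any valid threshold satisfies $f(p,t)\ge t+p(t-1)$.

(b) Vertex version, $t\ge3$: the statement fails for $n=t+p(t-2)$. Hence any valid threshold satisfies $f(p,t)>t+p(t-2)$.

Note that $t+p(t-1)\ge\frac12pt$ for $t\ge2$, that $t+p(t-2)\ge\frac13pt$ for $t\ge3$, and that $(5p+1)t\le6pt$. So for integers $p\ge2$ the optimal threshold is $\Theta(pt)$: in the edge version for all $t\ge2$, in the vertex version for all $t\ge3$.

*Proof of (a).* **Step 1: the graph.** Let $b=n-t$ be odd with $t-1\le b\le p(t-1)$. Let $G$ be the join of an independent set $I$, $|I|=t-1$, with a perfect matching on a set $Q$, $|Q|=b+1$ (an even number). Then $G$ has $t+b=n$ vertices. Vertices of $Q$ have degree $(t-1)+1=t$, and vertices of $I$ have degree $b+1\ge t$.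

**Step 2: $G$ is $t$-edge-connected.** Consider a cut with sides $X,Y$ and put $i=|I\cap X|$, $j=|I\cap Y|$, $x=|Q\cap X|$, $y=|Q\cap Y|$. It contains at least $iy+jx$ edges, counting only edges between $I$ and $Q$. As $i+j=t-1\ge1$, not both $i$ and $j$ vanish.

- If $j=0$, then $i=t-1$, and $y\ge1$ because $Y\ne\emptyset$. If $y=1$, then $Y$ is a single vertex of $Q$ and the cut has $t$ edges, its degree. If $y\ge2$, the cut has at least $2(t-1)\ge t$ edges. The case $i=0$ is symmetric.
- If $i,j\ge1$ and $x=0$ or $y=0$, then one side contains all of $Q$ and the other contains a vertex of $I$. So the cut has at least $b+1\ge t$ edges.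
- If $i,j,x,y\ge1$, then $t-1=i+j\ge2$, so $t\ge3$ and $x+y=b+1\ge t\ge3$. So one of $x,y$ is at least $2$, and $iy+jx=(t-1)+i(y-1)+j(x-1)\ge t$.

**Step 3: minimality.** Every edge has an end in $Q$, of degree $t$. So $G$ is minimally $t$-edge-connected.

**Step 4: comparison.** By Bernoulli's inequality and $b\le p(t-1)$,
$$\Big(1+\frac1b\Big)^p\ge1+\frac pb\ge1+\frac1{t-1}=\frac t{t-1},$$
that is, $(t-1)(b+1)^p\ge t\,b^p$. Therefore
$$e_p(G)=(t-1)(b+1)^p+(b+1)t^p\ge t\,b^p+(b+1)t^p>t\,b^p+b\,t^p=e_p(K_{t,n-t}).$$

**Step 5: the threshold.** One of $b=p(t-1)$ and $b=p(t-1)-1$ is odd, and both are at least $t-1$, since $p(t-1)-1\ge2t-3\ge t-1$. So the statement fails for some $n\ge t+p(t-1)-1$, and any valid (integer) threshold is at least $t+p(t-1)$.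

*Proof of (b).* **Step 1: the graph.** A perfect matching is too weak here: deleting $I$ would disconnect $G$. We use a smaller $I$ and a cycle. Let $t\ge3$, $b=p(t-2)$ and $n=t+b$. Let $G$ be the join of an independent set $I$, $|I|=t-2$, with a cycle $C$ of length $b+2$. Here $b+2\ge2(t-2)+2=2t-2\ge t\ge3$, so the cycle exists. The graph has $(t-2)+(b+2)=n$ vertices, and vertices of $C$ have degree $(t-2)+2=t$.

**Step 2: $G$ is minimally $t$-connected.** We have $n>t$. Delete a set $S$ with $|S|\le t-1$. Since $|C|\ge t$, some vertex of $C$ remains. If some vertex of $I$ remains, the rest is connected, because every remaining vertex of $I$ is adjacent to every remaining vertex of $C$. Otherwise $S\supseteq I$, so at most one vertex of $C$ is deleted, and what remains is a cycle or a path. Hence $G$ is $t$-connected. Every edge has an end in $C$, of degree $t$, so $G$ is minimally $t$-connected.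

**Step 3: comparison.** By Bernoulli's inequality $(1+\frac2b)^p\ge1+\frac{2p}b=1+\frac2{t-2}=\frac t{t-2}$, so
$$e_p(G)=(t-2)(b+2)^p+(b+2)t^p\ge t\,b^p+(b+2)t^p>t\,b^p+b\,t^p=e_p(K_{t,n-t}).\ \blacksquare$$

## The vertex version with $\Delta\le n-t$, and the case $t=2$

The competitor in Theorem 2(b) has vertices of degree $b+2=n-t+2>n-t$. In the vertex version, forbidding such degrees makes the first attempt succeed, with no condition linking $n$ to $p$. The reason is that Mader's theorem supplies (B) whenever it is needed.

**Theorem 3.** Let $p>1$ be real.

(a) If $G$ is minimally $t$-connected, $n\ge3t+1$ and $\Delta(G)\le n-t$, then $e_p(G)\le e_p(K_{t,n-t})$, with equality if and only if $G\cong K_{t,n-t}$.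

(b) For $t=2$ the vertex version holds for all $n\ge4$ and fails for $n=3$. The optimal threshold is exactly $4$ for every $p$.

As before $x_v=d(v)-t$, $M=n-2t$ and $m=|V_{>t}|$.

*Proof of (a).* By hypothesis $0\le x_v\le M$, and $M>0$. We distinguish whether more than $t$ vertices have positive excess.

**Step 1: $m\ge t+1$.** By (3),
$$e(G)\le t(n-m)+m-1=tn-(t-1)m-1\le tn-(t-1)(t+1)-1=t(n-t).$$
So $\sum_v x_v\le tM$, and (2) with $B=M$ gives $\sum_v g(x_v)\le t\,g(M)$. Equality would force all $x_v\in\{0,M\}$ and $\sum_v x_v=tM$, so exactly $t$ nonzero $x_v$, contradicting $m\ge t+1$. So the inequality is strict.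

**Step 2: $m\le t$.** At most $t$ of the $x_v$ are nonzero, and each is at most $M$, so $\sum_v g(x_v)\le t\,g(M)$. As $g$ is strictly increasing with $g(0)=0$, equality holds if and only if exactly $t$ vertices have degree $n-t$ and the rest have degree $t$.

**Step 3: the equality case.** Two vertices of degree $n-t$ have at least $2(n-t)-n=n-2t\ge t+1$ common neighbours. So by Lemma 1 the $t$ vertices of degree $n-t$ are pairwise nonadjacent. Each is adjacent to all $n-t$ other vertices, which have degree $t$ and hence no further edges. So $G\cong K_{t,n-t}$. Conversely, $K_{t,n-t}$ satisfies the hypotheses and gives equality.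

*Proof of (b).* Let $G$ be minimally $2$-connected. The plan is to prove $\Delta(G)\le n-2$ and then run (a) for all $n\ge5$.

**Step 1: $G$ is triangle-free if $n\ge4$.** Suppose there is a triangle with vertex set $T$, and let $w'$ be a vertex outside $T$. By the fan lemma, in a $2$-connected graph there are two paths from $w'$ to $T$ that share only $w'$, have distinct ends in $T$ and contain no other vertices of $T$. Name the vertices of $T$ so that the ends are $u$ and $v$ and the third vertex is $w$. The two paths together with the edges $vw$ and $wu$ form a cycle, which has $uv$ as a chord. So $G-uv$ contains two internally disjoint $u$–$v$ paths.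

On the other hand, $G-uv$ is not $2$-connected while $G$ is. As in the proof of Lemma 1, some set of at most one vertex, not containing $u$ or $v$, separates $u$ from $v$ in $G-uv$. It cannot meet both internally disjoint paths, a contradiction.

**Step 2: $\Delta(G)\le n-2$ if $n\ge4$.** If $d(x)=n-1$, then $G-x$ is connected with at least $3$ vertices, so it contains an edge. This edge forms a triangle with $x$, contradicting Step 1.

**Step 3: $n\ge5$.** Now $M=n-4>0$ and $0\le x_v\le M$. Steps 1 and 2 in the proof of (a), with $t=2$, used only these facts and (3). So $\sum_v g(x_v)\le 2g(M)$, with equality only if exactly two vertices $u,v$ have degree $n-2$ and the rest have degree $2$. If $u,v$ were adjacent, then by triangle-freeness they would have no common neighbour, so $2(n-2)=d(u)+d(v)\le n$ and $n\le4$, a contradiction. (This replaces the appeal to $n\ge3t+1$ in (a).) So $u,v$ are nonadjacent, each is adjacent to all $n-2$ other vertices, and these have degree $2$. Hence $G\cong K_{2,n-2}$, which indeed gives equality.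

**Step 4: $n=4$ and $n=3$.** For $n=4$, $G$ is $2$-connected and triangle-free, so it contains a cycle, which must have length $4$, and it has no chord, since a chord would create a triangle. So $G\cong C_4=K_{2,2}$, and the statement holds. For $n=3$, $G=K_3$ is minimally $2$-connected and $e_p(K_3)=3\cdot2^p>2+2^p=e_p(K_{2,1})$, so the statement fails. Hence the optimal threshold for $t=2$ in the vertex version is exactly $4$, for every $p$. $\blacksquare$
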